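# The multiplicity of $-1$ as a root of the independence polynomial

## 1. Independence polynomials and the root $-1$

All graphs are finite and simple. For a vertex $v$ of $G$, $N(v)$ is its set of neighbors and $N[v]=N(v)\cup\{v\}$; for a set $S$ of vertices, $N(S)=\bigcup_{v\in S}N(v)$. A *pendant vertex*, or *leaf*, is a vertex of degree 1. For $U\subseteq V(G)$, $G[U]$ is the subgraph induced on $U$. We write $\mathrm{Path}_k$ for the path on $k$ vertices and $K_r$ for the complete graph on $r$ vertices.

**Definition 1 (independence polynomial).** A set of vertices is *independent* if no two of its members are adjacent; the empty set is independent. The independence polynomial of $G$ is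
$$P_G(x)=\sum_{i\ge 0}g_i x^i,$$
where $g_0=1$ and, for $i>0$, $g_i$ is the number of independent sets of size $i$. Its degree is the independence number $\alpha=\alpha(G)$, the largest size of an independent set.

For example, let $G=\mathrm{Path}_4$ with vertices $1,2,3,4$ in order. There are four singletons, and the independent pairs are $13$, $14$, $24$; there is no independent triple. So $P_G=1+4x+3x^2$ and $\alpha=2$.

**Definition 2 (multiplicity of $-1$).** $\operatorname{mult}_{-1}P_G$ is the multiplicity of $-1$ as a root of $P_G(x)$; it is $0$ if $P_G(-1)\ne 0$.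

Since $1+4x+3x^2=(1+x)(1+3x)$ and $1+3x$ equals $-2$ at $x=-1$, the multiplicity is $1$ for $\mathrm{Path}_4$. Throughout, put
$$y=1+x .$$
The multiplicity is then the exponent $k$ in $P_G=y^k g$ with $g(-1)\neq0$. We freely mix $x$ and $y$ in one formula; "at $x=-1$" and "at $y=0$" mean the same.

Three elementary facts are used all the time.

*Disjoint unions.* If $G$ is the disjoint union of $G_1$ and $G_2$, then $P_G=P_{G_1}P_{G_2}$. In particular an isolated vertex contributes a factor $1+x=y$. For instance $2K_2$, two disjoint edges, has $P=(1+2x)^2$.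

*Sorting by the trace on a core.* Let $I$ be an independent set of $G$ and $C=V\setminus I$. For $S\subseteq C$ put $\nu(S)=|N(S)\cap I|$. Then
$$P_G=\sum_{S\subseteq C\text{ independent}}x^{|S|}\,y^{|I|-\nu(S)} .\tag{1}$$
Indeed, an independent set meets $C$ in some independent $S$, and its part in $I$ can be any subset of the $|I|-\nu(S)$ vertices of $I$ with no neighbor in $S$; these subsets contribute $(1+x)^{|I|-\nu(S)}$. Example: for the star $K_{1,a}$ with $C$ the center, $P=y^a+x$.

*Vertex deletion.* Sorting independent sets by whether they contain $v$ gives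
$$P_G=P_{G-v}+x\,P_{G-N[v]} .\tag{2}$$

With these notions in place, here is the question. It comes from Om Prakash Bhardwaj, Trung Chau, Sayeed Ikram, Gargi Lather, Vasudeva Nanjangud, Chitra Venugopal, "Multiplicity of negative one of independence polynomials of graphs", arXiv:2607.08480 (2026).

**Question.** Given a connected graph $G$ on $n\ge2$ vertices, is it true that $\operatorname{mult}_{-1}P_G\le\lceil n/2\rceil-1$?

In words: can a connected graph have $-1$ as a root of multiplicity at least half its number of vertices? Connectedness matters: $n$ isolated vertices have $P=y^n$. We shall see that the answer is **no**, find exactly the orders $n$ at which the bound fails, and determine the true maximum up to a logarithmic factor in the defect.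

## 2. Four vertices, coronas and double stars

For $n=2$ the only connected graph is $K_2$, with $P=1+2x$, value $-1$ at $x=-1$; multiplicity $0=\lceil 2/2\rceil-1$. For $n=3$ we have $\mathrm{Path}_3$ with $1+3x+x^2$, value $-1$, and $K_3$ with $1+3x$, value $-2$. Both multiplicities are $0\le 1$.

For $n=4$ there are six connected graphs. The path has multiplicity $1$. The others have value at $-1$ as follows: the star $K_{1,3}$, $P=y^3+x$, value $-1$; the 4-cycle $C_4$, $1+4x+2x^2$, value $-1$; the *paw* (a triangle with one pendant vertex), $1+4x+2x^2$, value $-1$; $K_4$ minus an edge, $1+4x+x^2$, value $-2$; $K_4$, $1+4x$, value $-3$. So the maximum is $1=\lceil4/2\rceil-1$.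

The bound is attained for every even $n$. Attach one pendant vertex to each vertex of $K_r$, so $n=2r$. By (1) with $I$ the set of pendants, $P=y^r+rxy^{r-1}=y^{r-1}(y+rx)$, and the bracket is $-r$ at $x=-1$. The multiplicity is $r-1=\lceil n/2\rceil-1$.

A second family also attains it. Take two adjacent centers with $a$ and $b$ pendants, $a,b\ge 1$; this is a *double star* on $n=a+b+2$ vertices. By (1), $P=y^{a+b}+xy^{b}+xy^{a}$. Dividing by $y^{\min(a,b)}$ leaves a polynomial with value $-1$ or $-2$ at $x=-1$, so the multiplicity is $\min(a,b)\le\frac{n-2}2$, with equality when $a=b$. All this makes the bound look plausible.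

## 3. Where induction by vertex deletion stops

A sensible person tries to prove the bound by induction through (2): delete a vertex $v$, split $G-v$ and $G-N[v]$ into components, apply the bound to each, and multiply. Each component with $n_i\ge2$ vertices contributes at most $\lceil n_i/2\rceil-1$.

The argument stops at components with one vertex. For $K_1$ we have $P=1+x$, multiplicity $1$ on a single vertex, whereas the formula $\lceil 1/2\rceil-1$ would give $0$. If $v$ carries $a$ leaves, then $G-v$ has at least $a$ isolated vertices, hence $a$ factors of $1+x$ at the price of one deleted vertex.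

One may hope that the other summand $x\,P_{G-N[v]}$ always destroys this profit. For the star it does: $G-N[v]$ is empty and $P=y^a+x$ has multiplicity $0$. For the double star it destroys enough: all leaves of $v$ disappear in $G-N[v]$, only the $b$ leaves of the other center survive, and the total is $\min(a,b)$. Choosing one center costs only that center's own leaves. With two centers this is half of the leaves. With three equal centers it is only a third.

## 4. Complete graphs with pendant vertices

**The smallest version.** Let $G$ be a triangle with three pendant vertices attached to each of its vertices. It is connected and $n=12$. An independent set contains no triangle vertex, giving $(1+x)^9$ in total, or exactly one triangle vertex (3 choices) and any of the 6 pendants at the other two, giving $3x(1+x)^6$. Hence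
$$P_G(x)=(1+x)^6\big((1+x)^3+3x\big),$$
and the second factor equals $-3$ at $x=-1$. So $\operatorname{mult}_{-1}P_G=6>5=\lceil12/2\rceil-1$. The answer to the Question is no.

It is instructive to see the induction of Section 3 break on this graph. Deleting a triangle vertex $v$ leaves three isolated vertices and a double star with $a=b=3$, multiplicity $3+3=6$. Deleting $N[v]$ leaves six isolated vertices, multiplicity $6$ again. Both summands of (2) are divisible by $y^6$.

Let $M(n)$ be the maximum of $\operatorname{mult}_{-1}P_G$ over connected graphs $G$ on $n$ vertices.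

**Theorem A.** For every $n\ge2$, $M(n)\ge n+1-\lceil2\sqrt n\,\rceil$. In particular $M(n)/n\to1$.

**Step 1: the multiplicity of a complete graph with pendants.** Attach $a_i\ge0$ pendant vertices to vertex $i$ of $K_r$. Put $W=\sum_i a_i$ and $\mu=\max_i a_i$, and assume $\mu\ge1$. By (1), with $I$ the set of pendants and $C=K_r$, whose only independent subsets are $\emptyset$ and the singletons,
$$P=y^W+x\sum_i y^{W-a_i}=y^{W-\mu}\Big(y^\mu+x\sum_i y^{\mu-a_i}\Big).\tag{3}$$
At $y=0$ the term $y^\mu$ vanishes because $\mu\ge1$, and $y^{\mu-a_i}$ is $1$ if $a_i=\mu$ and $0$ otherwise. So the bracket equals $-\#\{i:a_i=\mu\}\neq0$, and the multiplicity is exactly $W-\mu$.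

**Step 2: choosing the parameters.** We have $n$ vertices in all, so $W=n-r$, and equal distribution makes $\mu=\lceil (n-r)/r\rceil=\lceil n/r\rceil-1$. We want $r+\lceil n/r\rceil$ small, which suggests $r\approx\sqrt n$. Let
$$q=\lceil2\sqrt n\,\rceil,\qquad r=\lfloor q/2\rfloor .$$
As $n\ge2$, $q\ge3$ and $r\ge1$. Also $r<n$: for $n=2$, $q=3$ and $r=1$; for $n=3$, $q=4$ and $r=2$; for $n\ge4$, $r\le q/2<\sqrt n+\frac12\le\frac n2+\frac12<n$. Therefore $\mu=\lceil n/r\rceil-1\ge1$ and Step 1 applies.

Whether $q$ is even or odd, $r(q-r)=\lfloor q^2/4\rfloor$. Since $q^2/4\ge n$ and $n$ is an integer, $r(q-r)\ge n$. So $n/r\le q-r$, and as $q-r$ is an integer, $\lceil n/r\rceil\le q-r$. The graph is connected, has $n$ vertices, and has multiplicity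
$$W-\mu=n-r-\lceil n/r\rceil+1\ge n-r-(q-r)+1=n+1-q .$$
This proves the inequality. Since $M(n)\le n$, dividing by $n$ gives $M(n)/n\to1$. $\blacksquare$

## 5. All orders $n\ge12$, and the exceptional order $13$

**Theorem B (exact range).** $M(n)\le\lceil n/2\rceil-1$ holds for all $2\le n\le11$ and fails for every $n\ge12$.

In particular the smallest failures have 12 vertices. This section proves the failure; Sections 6–9 prove the bound for $n\le 11$.

**Step 1: what Theorem A covers.** Failure at $n$ means $M(n)\ge\lceil n/2\rceil$. By Theorem A it suffices that $n+1-\lceil2\sqrt n\,\rceil\ge\lceil n/2\rceil$, that is $\lfloor n/2\rfloor+1\ge\lceil2\sqrt n\,\rceil$; as the left side is an integer, this is the same as $\lfloor n/2\rfloor+1\ge2\sqrt n$.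

For $n=2k$ square both sides: $(k+1)^2\ge8k$, i.e. $k^2-6k+1\ge0$. The larger root is $3+\sqrt8<6$, so this is true for $k\ge6$. For $n=2k+1$: $(k+1)^2\ge8k+4$, i.e. $k^2-6k-3\ge0$, with larger root $3+\sqrt{12}<7$, so true for $k\ge7$. This covers $n=12$ and all $n\ge14$.

**Step 2: why $n=13$ needs another graph.** For $n=13$ we need multiplicity $7$. A complete graph $K_r$ with pendants has multiplicity $13-r-\mu$, and $13-r\le r\mu$ gives $r(\mu+1)\ge13$, so $r+\mu+1\ge2\sqrt{13}>7$, so $r+\mu\ge7$. The multiplicity is at most $6$: this family falls short by exactly one. What helps is to make the core not complete. An independent pair in the core produces a term with $x^2$, and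
$$x\,y^k+x^2y^k=x(1+x)y^k=x\,y^{k+1},$$
so a term of too low order in $y$ can be repaired by a matching one.

**Step 3: the graph on 13 vertices.** Take a core $\{v,a,b,w\}$ with edges $va,vb,vw,bw$. Attach 4 leaves to $v$, 2 leaves to $w$, one leaf to $a$, one leaf to $b$, and one further vertex adjacent to exactly $a$ and $b$. The graph is connected, and it has $4+9=13$ vertices; the nine outer vertices are mutually non-adjacent, so (1) applies with $|I|=9$. The independent subsets of the core, with the numbers of outer vertices they block, are:

- $\emptyset$ blocks $0$, leaving $9$;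
- $\{v\}$ blocks $4$, leaving $5$;
- $\{a\}$, $\{b\}$ and $\{w\}$ block $2$ each, leaving $7$;
- $\{a,b\}$ blocks $3$ (two leaves and the common vertex), leaving $6$;
- $\{a,w\}$ blocks $4$, leaving $5$.

Hence
$$P=y^9+xy^5+3xy^7+x^2y^6+x^2y^5 .$$
Now $xy^5+x^2y^5=xy^6$, and then $xy^6+x^2y^6=xy^7$. So $P=y^9+4xy^7=y^7(y^2+4x)$, and $y^2+4x=-4$ at $x=-1$. The multiplicity is $7>6=\lceil13/2\rceil-1$. The failure half of Theorem B is proved. $\blacksquare$

## 6. The quotient $Q$, the polynomial $H(p)$, and the number of edges

For upper bounds on the multiplicity it is better to count what is *missing* from $n$.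

**Definition 3 (the parameters $m,Q,t,s,d$).** Let $G$ have $n$ vertices, $e\ge1$ edges, independence number $\alpha$, and $m=\operatorname{mult}_{-1}P_G$. Write
$$P_G=(1+x)^mQ,\quad Q(-1)\ne0,\quad Q=\sum_i q_ix^i,\qquad t=n-m,\quad s=n-\alpha,\quad d=\deg Q=\alpha-m .$$

So $t=s+d$. Comparing constant terms, $q_0=1$; comparing leading terms, $q_d=g_\alpha>0$.

For the triangle with $3+3+3$ pendants: $n=12$, $e=12$, $\alpha=9$, $m=6$, so $t=6$, $s=3$, $d=3$, and $Q=(1+x)^3+3x=1+6x+3x^2+x^3$.

In this language a violation of the bound says $m\ge\lceil n/2\rceil$, that is, $t\le\lfloor n/2\rfloor$: a large connected graph with a small $t$. A connected graph has $e\ge n-1$. So we want to bound $e$ in terms of $t$.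

**Step 1: a polynomial that sees $e$.** Substitute $x=\frac p{1-p}$, so $1+x=\frac1{1-p}$, and put
$$H(p):=(1-p)^nP_G\Big(\frac p{1-p}\Big)=\sum_iq_ip^i(1-p)^{t-i}.\tag{4}$$
The last equality holds because $(1-p)^n(1-p)^{-m}=(1-p)^t$. As $i\le d\le t$, this is a polynomial. It knows only $t$ and $Q$. On the other hand, directly from the definition, $H(p)=\sum_{S\text{ independent}}p^{|S|}(1-p)^{n-|S|}$. (For $0\le p\le 1$ it is the probability that a random vertex set, with each vertex taken independently with probability $p$, is independent.) Expand $(1-p)^{n-|S|}=\sum_{T\subseteq V\setminus S}(-p)^{|T|}$ and collect terms by $U=S\cup T$. Since $p^{|S|}(-p)^{|U|-|S|}=(-p)^{|U|}(-1)^{|S|}$,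
$$H(p)=\sum_{U\subseteq V}(-p)^{|U|}\sum_{S\subseteq U\text{ indep.}}(-1)^{|S|}=\sum_{U\subseteq V}(-p)^{|U|}P_{G[U]}(-1).\tag{5}$$
If $G[U]$ has an isolated vertex, $P_{G[U]}$ has the factor $1+x$ and $U$ contributes $0$.

**Step 2: the coefficients of $p$ and $p^2$.** In (5), one-element sets contribute $0$. A two-element set contributes only if it is an edge, and then $P=1+2x$ has value $-1$. So the coefficient of $p$ is $0$ and that of $p^2$ is $-e$. In (4) the coefficient of $p$ is $-t+q_1$, and that of $p^2$ is $\binom t2-q_1(t-1)+q_2$. Therefore
$$q_1=t,\qquad e=\binom t2-q_2 .\tag{6}$$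
For the second: with $q_1=t$ the $p^2$-coefficient is $\binom t2-2\binom t2+q_2=-\binom t2+q_2$. Here $q_2=0$ if $d<2$. Check on the 12-vertex graph: $q_1=6=t$ and $\binom62-3=12=e$.

**Step 3: the range of the parameters.** If $d=0$, then $Q=1$, so $t=q_1=0$, and (6) gives $e=0$, a contradiction. Since there is an edge, $\alpha<n$ and $s\ge1$. So $s,d\ge1$ and $t\ge2$. Moreover $d=1$ gives $e=\binom t2$, and $d=2$ gives $q_2=g_\alpha\ge1$, hence $e\le\binom t2-1$.

## 7. The bound for $n\le11$: what the edge count settles

Suppose a connected graph with $2\le n\le11$ violates the bound. Then $t\le\lfloor n/2\rfloor\le5$ and $n\ge2t$. We shall prove: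

**Proposition 1.** A connected graph on $n\ge2$ vertices has $n\le2,4,7,9$ if $t=2,3,4,5$ respectively.

Since $2t=4,6,8,10$ in these cases, this excludes all violations with $n\le11$, and with Section 5 it proves Theorem B. We go through the pairs $(s,d)$ with $s+d=t$, using $n-1\le e$.

**Step 1: $s=1$.** The complement of a maximum independent set is one vertex. By connectivity $G$ is a star, $P=(1+x)^{n-1}+x$, and $P(-1)=-1$. So $m=0$ and $n=t$.

**Step 2: $t\le4$.** For $(s,d)=(2,1)$: $e=\binom32=3$, so $n\le4$. For $(2,2)$: $e\le\binom42-1=5$, so $n\le6$. For $(3,1)$: $e=\binom42=6$, so $n\le7$. With Step 1 this gives $n\le2$ for $t=2$, $n\le4$ for $t=3$, $n\le7$ for $t=4$.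

For $t=5$, Step 1 gives $n=5$ when $(s,d)=(1,4)$, and $(2,3),(3,2),(4,1)$ remain. Here the edge count alone does not suffice: for $(4,1)$ it gives $e=10$ and $n\le11$, for $(3,2)$ it gives $e\le9$ and $n\le10$, and for $(2,3)$ it says nothing until we know the sign of $q_2$. From now on suppose $t=5$ and $n\ge10$, and look for a contradiction.

**Step 3: $(s,d)=(2,3)$.** With $s=2$ the polynomial can be written down. Let $\{u,v\}$ be the complement of a maximum independent set $I$, let $N=|I|=n-2\ge8$, and let $a,b$ be the numbers of neighbors of $u,v$ in $I$. By connectivity every vertex of $I$ has a neighbor in $\{u,v\}$, so $a+b\ge N$. Also $m=n-5=N-3\ge5$.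

If $u$ and $v$ are adjacent, (1) gives $P=y^N+xy^{N-a}+xy^{N-b}$. Put $\mu=\max(a,b)\ge1$. Dividing by $y^{N-\mu}$ leaves $y^\mu+xy^{\mu-a}+xy^{\mu-b}$, with value $-1$ or $-2$ at $x=-1$. So $m=N-\mu$, hence $\mu=3$ and $N\le a+b\le6$, contradicting $N\ge8$.

If $u$ and $v$ are not adjacent, then $\{u,v\}$ is independent and blocks all of $I$, so $P=y^N+xy^{N-a}+xy^{N-b}+x^2$. At $x=-1$ the value is $1$ minus the number of elements of the list $a,b$ that equal $N$. As $m\ge5$, this is $0$, so exactly one of them equals $N$; say $a=N>b$. Then $x+x^2=xy$ and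
$$P=y^N+xy+xy^{N-b}=y\,(y^{N-1}+x+xy^{N-b-1}).$$
At $x=-1$ the bracket is $-1$ (if $N-b\ge2$) or $-2$ (if $N-b=1$). So $m=1<5$, a contradiction.

**Step 4: the shape of the remaining graphs.** For $(3,2)$: $e=10-q_2\le9$, while $n\ge10$ gives $e\ge9$. So $n=10$, $e=9$, $G$ is a tree, and $q_2=1$. For $(4,1)$: $e=10$, so $n\le11$, and $G$ is either a tree with $n=11$ or connected with $n=e=10$, that is, *unicyclic*: connected with exactly one cycle. (The paw is a unicyclic graph on 4 vertices.)

The coefficients of $p$ and $p^2$ are used up. The next two carry more information.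

## 8. The coefficients of $p^3$ and $p^4$

**Step 1: their numerical values.** From (4) with $t=5$ and $q_1=5$:

- For $(3,2)$, $Q=1+5x+x^2$ and
$$H=(1-p)^3\big[(1-p)^2+5p(1-p)+p^2\big]=(1-p)^3(1+3p-3p^2).$$
With $(1-p)^3=1-3p+3p^2-p^3$, the $p^3$-coefficient is $-1+9+9=17$ and the $p^4$-coefficient is $-3-9=-12$.
- For $(4,1)$, $Q=1+5x$ and $H=(1-p)^4\big[(1-p)+5p\big]=(1-p)^4(1+4p)$. The $p^3$-coefficient is $-4+24=20$ and the $p^4$-coefficient is $1-16=-15$.

**Step 2: their combinatorial meaning.** We read them from (5), where only induced subgraphs without isolated vertices matter. On three vertices these are $\mathrm{Path}_3$ with $P(-1)=-1$ and the triangle with $P(-1)=-2$. The sign is $(-1)^3$, so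
$$[p^3]H=\#\mathrm{Path}_3+2\,\#\text{triangles}\qquad(\text{induced counts}).\tag{7}$$
Our graphs have at most one cycle, hence so have their subgraphs. A four-vertex graph with at most one cycle has at most 4 edges. Without isolated vertices the possibilities are: with 2 edges, $2K_2$; with 3 edges, $\mathrm{Path}_4$ or the *claw* $K_{1,3}$ (a triangle plus a vertex has an isolated vertex); with 4 edges, $C_4$ or the paw. Their values of $P$ at $-1$ are $(1-2)^2=1$ for $2K_2$, and $0,-1,-1,-1$ for the path, the claw, $C_4$ and the paw, by Section 2. Hence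
$$[p^4]H=\#2K_2-\#\text{claws}-\#C_4-\#\text{paws}\qquad(\text{induced counts}).\tag{8}$$

**Step 3: degree bookkeeping.** Let $d_v$ be the degree of $v$ and $c_v=d_v-1$. Since $G$ is connected with $n\ge2$, $c_v\ge0$, with $c_v=0$ exactly at the leaves. Put
$$B=\sum_v\binom{d_v}2,\qquad X=\sum_{uv\in E}c_uc_v,\qquad Y=\sum_v\binom{d_v}3=\sum_v\binom{c_v+1}3 .$$
For example, in $\mathrm{Path}_4$ the values $c_v$ are $0,1,1,0$, so $B=2$, $X=1$, $Y=0$. In general $B$ counts pairs of edges sharing a vertex; two distinct edges share at most one, so there are $\binom e2-B$ pairs of disjoint edges. From $\sum d_v=2e$ and $2B=\sum d_v(d_v-1)=\sum(c_v^2+c_v)$,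
$$\sum_vc_v=2e-n,\qquad\sum_vc_v^2=2B-(2e-n).\tag{9}$$
The number $Y$ counts subgraphs $K_{1,3}$, induced or not. The number $X$ counts, for each edge $uv$, choices of a neighbor $u'\neq v$ of $u$ and a neighbor $v'\ne u$ of $v$. If $u'\ne v'$ this is a four-vertex path subgraph $u'uvv'$ with middle edge $uv$. If $u'=v'$ it is a triangle, and each triangle occurs three times, once per edge. So the number of four-vertex path subgraphs is $X-3\,\#\text{triangles}$.

**Step 4: forests and girth at least 5.** Suppose $G$ has no cycle of length 3 or 4. Then every four-vertex induced subgraph is a forest. Two disjoint edges therefore induce $2K_2$ or $\mathrm{Path}_4$, and each of these contains exactly one pair of disjoint edges. Every four-vertex path subgraph is induced, so $\#\mathrm{Path}_4=X$, and every $K_{1,3}$ subgraph is induced. Hence $\#2K_2=\binom e2-B-X$ and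
$$[p^4]H=\binom e2-B-X-Y .\tag{10}$$

**Step 5: non-leaves.** Let $G^\circ$ be the graph induced on the non-leaves, the vertices with $c_v\ge1$. Inner vertices of a path have degree at least 2, so $G^\circ$ is connected. Each leaf is attached to a non-leaf (as $n\ge3$), so removing the leaves removes equally many vertices and edges. Thus $G^\circ$ is a tree if $G$ is a tree. If $G$ is unicyclic, so is $G^\circ$; it contains the cycle and has as many edges as vertices. Only edges of $G^\circ$ contribute to $X$.

**Step 6: a small table.** We shall have to find positive integers with given sum and given sum of squares ("square sum"). If all parts are at most $\ell$ and the sum is $\sigma$, the square sum is at most $\ell\sigma$, with equality only if all parts equal $\ell$. And here are the square sums of all partitions needed: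

- sum $4$: $4\to16$, $3{+}1\to10$, $2{+}2\to8$, $2{+}1{+}1\to6$, $1^4\to4$;
- sum $5$: $5\to25$, $4{+}1\to17$, $3{+}2\to13$, $3{+}1{+}1\to11$, $2{+}2{+}1\to9$, $2{+}1^3\to7$, $1^5\to5$;
- sum $6$, parts at most $4$: $4{+}2\to20$, $4{+}1{+}1\to18$, $3{+}3\to18$, $3{+}2{+}1\to14$, $3{+}1^3\to12$, $2^3\to12$, $2{+}2{+}1{+}1\to10$, $2{+}1^4\to8$, $1^6\to6$.

In all cases below the total square sum is less than $36$, so the largest part is at most $5$.

## 9. No tree or unicyclic graph fits

**Step 1: the tree with $n=10$, $e=9$.** There are no triangles, and all $\mathrm{Path}_3$ subgraphs are induced, so (7) gives $B=17$. By (9), $\sum c=8$ and $\sum c^2=34-8=26$. By (10), $36-17-X-Y=-12$, so $X+Y=31$. The positive values of $c$: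

- Largest part 5: the rest has sum 3 and square sum 1, impossible.
- Largest part 4: the rest has sum 4 and square sum 10, forcing $3+1$.
- Largest part 3: the rest has sum 5 and square sum 17, but at most $15$ is possible.
- Parts at most 2: the square sum is at most $16$.

So $c=\{4,3,1\}$, $Y=\binom53+\binom43=14$, and $X=17$. But $G^\circ$ is a tree on 3 vertices, a path, and $X$ is the middle value times the sum of the other two: $4\cdot4=16$, $3\cdot5=15$ or $1\cdot7=7$. Contradiction. This settles $(3,2)$.

**Step 2: the tree with $n=11$, $e=10$.** Now $B=20$, $\sum c=9$, $\sum c^2=40-9=31$, and (10) reads $45-20-X-Y=-15$, so $X+Y=40$.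

- Largest part 5: the rest has sum 4 and square sum 6, forcing $2+1+1$.
- Largest part 4: the rest has sum 5 and square sum 15, which is not in the table.
- Largest part 3: the rest has sum 6 and square sum 22, but at most $18$ is possible.
- Parts at most 2: the square sum is at most $18$.

So $c=\{5,2,1,1\}$, $Y=\binom63+\binom33=21$, and $X=19$. The graph $G^\circ$ is a tree on these 4 vertices. If the vertex with $c=5$ is adjacent to the other three, $X=5\cdot4=20$. If it is adjacent to exactly two, these edges give at most $10+5$ and the third edge, among the values $2,1,1$, at most $2$, so $X\le17$. If it is adjacent to exactly one, $X\le10+2+2=14$. None allows $19$. Contradiction.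

**Step 3: unicyclic, $n=e=10$, girth at least 4: the degrees.** There is no triangle, so $B=20$, $\sum c=10$, $\sum c^2=40-10=30$.

- Largest part 5: the rest has sum 5 and square sum 5, forcing $1^5$.
- Largest part 4: the rest has sum 6 and square sum 14, forcing $3+2+1$.
- Largest part 3: the rest has sum 7 and square sum 21. The bound $3\cdot7=21$ is attained only if all parts are $3$, impossible since $3\nmid7$.
- Parts at most 2: the square sum is at most $20$.

So $c=\{5,1^5\}$ or $c=\{4,3,2,1\}$. In the first case $G^\circ$ has 6 vertices and 6 edges; if $k$ of the edges are at the vertex with $c=5$, then $X=5k+(6-k)=6+4k$, and $Y=\binom63=20$.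

**Step 4: girth at least 5.** The vertices on the cycle have $c\ge1$, so at least five vertices do, and $c=\{5,1^5\}$. By (10), $45-20-X-Y=-15$, so $X+Y=40$ and $X=20$. But $X=6+4k\equiv2\pmod4$. Contradiction.

**Step 5: girth 4.** Formula (10) has to be corrected for the one $C_4$. There are $X$ four-vertex path subgraphs. One that is not induced has an extra edge; an extra edge closing a triangle is excluded, so it joins the two ends and the four vertices span the $C_4$. The $C_4$ contains 4 such paths. So $\#\mathrm{Path}_4=X-4$. A pair of disjoint edges induces a triangle-free graph with at most one cycle and no isolated vertices, and not a claw: it is $2K_2$, $\mathrm{Path}_4$ or $C_4$, containing $1,1,2$ pairs of disjoint edges. So $45-20=25=\#2K_2+(X-4)+2$, and $\#2K_2=27-X$. All $K_{1,3}$ subgraphs are induced, and there are no paws. By (8), $27-X-Y-1=-15$, so $X+Y=41$.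

If $c=\{5,1^5\}$, then $X=21$, which is odd, but $6+4k$ is even. If $c=\{4,3,2,1\}$, then $Y=\binom53+\binom43+\binom33=15$ and $X=26$. The four cycle vertices are non-leaves and there are exactly four non-leaves, so $G^\circ$ is the 4-cycle. With $c_1,c_2,c_3,c_4$ in cyclic order, $X=c_1c_2+c_2c_3+c_3c_4+c_4c_1=(c_1+c_3)(c_2+c_4)\le25$, as the two factors have sum 10. Contradiction.

**Step 6: unicyclic with a triangle: the degrees.** The pairs of edges at a common vertex span an induced $\mathrm{Path}_3$, except for the three pairs inside the triangle. So (7) reads $(B-3)+2=20$, and $B=21$. By (9), $\sum c=10$, $\sum c^2=42-10=32$.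

- Largest part 5: the rest has sum 5 and square sum 7, forcing $2+1+1+1$.
- Largest part 4: the rest has sum 6 and square sum 16, which is not in the table.
- Largest part 3: the rest has sum 7 and square sum 23, but at most $21$ is possible.
- Parts at most 2: the square sum is at most $20$.

So $c=\{5,2,1,1,1\}$ and $Y=\binom63+\binom33=21$.

**Step 7: unicyclic with a triangle: formula (8).** Let $\pi$ be the number of induced paws. A neighbor, outside the triangle, of a triangle vertex is adjacent to no other triangle vertex, since there is only one cycle. So $\pi=\sum(d_v-2)=\sum(c_v-1)$, summed over the three triangle vertices. We count as follows.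

- There are $X-3$ four-vertex path subgraphs. If one is not induced, its four vertices span a graph with a cycle, which must be the triangle, so they span a paw. A paw has exactly two spanning paths: start at the pendant vertex and go around the triangle in either direction. So $X-3=\#\mathrm{Path}_4+2\pi$.
- There are $45-21=24$ pairs of disjoint edges. Each induces $2K_2$, $\mathrm{Path}_4$ or a paw, and each of these graphs contains exactly one such pair (in the paw: the pendant edge and the opposite triangle edge). So $\#2K_2+\#\mathrm{Path}_4+\pi=24$.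
- A $K_{1,3}$ subgraph that is not induced spans a paw, and a paw contains exactly one $K_{1,3}$. So $\#\text{claws}=Y-\pi$.

The first two give $\#2K_2=24-\pi-(X-3-2\pi)=27-X+\pi$. There is no $C_4$. So (8) reads
$$27-X+\pi-(Y-\pi)-\pi=27-X-Y+\pi=-15 ,$$
and with $Y=21$ we get $X-\pi=21$.

**Step 8: unicyclic with a triangle: the positions.** Let $a,b$ be the vertices with $c=5,2$, and $f,g,h$ those with $c=1$. The graph $G^\circ$ on these 5 vertices is connected with 5 edges: the triangle and two more. Vertices with $c=1$ have degree 2, so if one lies on the triangle it has no neighbor outside the triangle. Up to renaming $f,g,h$ the triangle is one of the following.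

- $abf$: $\pi=4+1+0=5$, so $X=26$. The triangle contributes $10+5+2=17$, so the other two edges contribute $9$. Each other edge joins $g$ or $h$ to $a$, to $b$, or to each other, with value $5$, $2$ or $1$. Two such values have sum $10,7,6,4,3$ or $2$, never $9$.
- $afg$: $\pi=4$, so $X=25$. The triangle contributes $5+5+1=11$, so the others contribute $14$. As $f,g$ have no further neighbors, the others are two of $ab,ah,bh$, with values $10,5,2$ and sums $15,12,7$.
- $bfg$: $\pi=1$, so $X=22$. The triangle contributes $2+2+1=5$, so the others contribute $17$. They are again two of $ab,ah,bh$, with sums $15,12,7$.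
- $fgh$: none of the three has a neighbor outside the triangle, so $G^\circ$ is disconnected.

Every case is contradictory. Hence $n\le9$ when $t=5$, which completes Proposition 1, and with it Theorem B. $\blacksquare$

## 10. Edges against the defect $t$: the statement and two attempts that fall short

Theorem A gives graphs with $t=n-m\le\lceil2\sqrt n\,\rceil-1$. How small can $t$ be?

**Theorem C.** If $G$ has $e\ge1$ edges and $t:=n-\operatorname{mult}_{-1}P_G$, then $e\le55\,t^2(5+\ln t)$. Hence, for $n\ge2$,
$$\sqrt{\frac{n-1}{55(5+\ln n)}}\;\le\;n-M(n)\;\le\;\lceil2\sqrt n\,\rceil-1 .$$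

The first attempt is formula (6): $e=\binom t2-q_2$. If $q_2\ge0$, then $e\le\binom t2$, which is better than the theorem. For $d\le2$ we know $q_2\ge0$. For $d\ge3$ nothing so far gives $q_2$ a sign: $Q$ arises by division by $(1+x)^m$, and a quotient of polynomials with positive coefficients can have negative ones. For example $(1+x)^2(1+5x-x^2+x^3)=1+7x+10x^2+4x^3+x^4+x^5$. (No claim is made that this is an independence polynomial; the point is only that positivity of the $g_i$ does not suffice.)

So we need a second description of $P_G$ in which sizes are under control. Formula (1) is one: its number of terms depends only on $s$, and $s<t$.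

**Step 1: changing variables.** Let $I$ be a maximum independent set, $C=V\setminus I$, $|C|=s$, $\nu(S)=|N(S)\cap I|$ for $S\subseteq C$. If $S\subseteq C$ is independent, so is $(I\setminus N(S))\cup S$, which has $\alpha-\nu(S)+|S|$ elements. By maximality $\nu(S)\ge|S|$. Now substitute $1+x=1/z$, $x=(1-z)/z$. From (1) and from $P_G=(1+x)^mQ$,
$$L(z):=z^\alpha P_G\Big(\frac{1-z}z\Big)=\sum_S(1-z)^{|S|}z^{\nu(S)-|S|}=\sum_iq_i(1-z)^iz^{d-i},\tag{11}$$
where $S$ runs over the independent subsets of $C$. The first sum has no negative exponents, by $\nu(S)\ge|S|$. The second shows that $\deg L\le d$. The term $S=\emptyset$ is $1$, and all other terms vanish at $z=1$. So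
$$R(z)=\frac{L(z)-1}{1-z}=\sum_{S\ne\emptyset}(1-z)^{|S|-1}z^{\nu(S)-|S|},\qquad\deg R\le D:=d-1=t-s-1,\tag{12}$$
is a polynomial. Example: for the triangle with $3+3+3$ pendants, $L=1+3(1-z)z^2$ and $R=3z^2$; here $D=2$.

**Step 2: the number of edges is a derivative.** Differentiate (12) at $z=1$. A singleton $\{v\}$ contributes $z^{\nu(v)-1}$, with derivative $\nu(v)-1$. An independent pair contributes $(1-z)z^{\nu(S)-2}$, with derivative $-1$. Larger sets contribute $0$. So
$$R'(1)=\sum_{v\in C}(\nu(v)-1)-\#\{\text{non-adjacent pairs in }C\}.$$
Since $I$ is independent, $e=\sum_{v\in C}\nu(v)+e(G[C])$, and the number of non-adjacent pairs in $C$ is $\binom s2-e(G[C])$. Hence $R'(1)=e-s-\binom s2$, that is,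
$$e=R'(1)+\binom{s+1}2 .\tag{13}$$
In the example, $R'(1)=6$ and $6+\binom42=12=e$. As $s<t$, it remains to bound $R'(1)$.

**Step 3: a bound inside the unit disc.** Let $|z|\le1$ and $\rho=|1-z|$. Each power of $z$ in (12) has modulus at most $1$, and there are at most $\binom sk$ sets of size $k$. With $\binom sk=\frac sk\binom{s-1}{k-1}\le s\binom{s-1}{k-1}$,
$$|R(z)|\le\sum_{k\ge1}\binom sk\rho^{k-1}\le s(1+\rho)^{s-1}\le se^{s\rho}.\tag{14}$$

The second attempt uses (14) crudely. On the unit circle $\rho\le2$, so $|R|\le s\,3^{s-1}$ there, and Bernstein's inequality for a polynomial of degree at most $D$ gives $|R'(1)|\le D\,s\,3^{s-1}$. This is exponential in $s$. The bound (14) is very good near $z=1$, about $s$ when $\rho\le1/s$, and we have thrown this away. To exploit it we would apply Cauchy's estimate on a small circle around $1$, of radius about $1/t$. But half of that circle lies outside the unit disc, where (14) says nothing.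

## 11. A weight with a logarithm, and the proof of Theorem C

Outside the disc we use that $\deg R\le D$. Reflect: let
$$R^*(w)=w^DR(1/w),$$
a polynomial. Points $z$ outside the disc become points $w=1/z$ inside. On $|w|=1$ we have $1/w=\bar w$ and $|1-\bar w|=|1-w|$, so by (14) $|R^*(w)|\le se^{s\rho}$ with $\rho=|1-w|$. We want to carry a bound from the circle into the disc by the maximum principle, without losing the smallness of $se^{s\rho}$ near $w=1$. For this we multiply $R^*$ by a holomorphic weight whose modulus on the circle is at most $e^{-s\rho}$, and which is not too small near $w=1$.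

The simplest candidate is $\exp(-\kappa s(1-w))$ with a constant $\kappa>0$. On the circle $\operatorname{Re}(1-w)=\rho^2/2$, so its modulus is $e^{-\kappa s\rho^2/2}$. For $\rho<2/\kappa$ this exceeds $e^{-s\rho}$: it fails exactly near $w=1$, where we need it. The circle is tangent to the vertical line through $1$, so near $1$ the number $1-w$ is almost purely imaginary. Multiplying by $-\operatorname{Log}(1-w)$ helps: its imaginary part, near $\mp\pi/2$ there, turns $1-w$ back toward the positive real direction.

**Step 1: the weight.** On $|w|\le1$ let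
$$F(w)=R^*(w)\exp\!\big(-2s(1-w)(3-\operatorname{Log}(1-w))\big),$$
with the principal logarithm, the exponent being read as $0$ at $w=1$. For $|w|\le1$, $w\ne1$, we have $\operatorname{Re}(1-w)>0$, so $\operatorname{Log}(1-w)$ is defined and holomorphic near $w$. Since $(1-w)\operatorname{Log}(1-w)\to0$ as $w\to1$, $F$ is continuous on the closed disc and holomorphic inside.

**Step 2: the weight on the circle.** Let $|w|=1$, $w\ne1$, and write $1-w=\rho e^{i\varphi}$ with $|\varphi|\le\pi/2$, $0<\rho\le2$. From $1=|1-\rho e^{i\varphi}|^2=1-2\rho\cos\varphi+\rho^2$ we get $\cos\varphi=\rho/2$. Then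
$$h:=\operatorname{Re}\big[(1-w)(3-\operatorname{Log}(1-w))\big]=\operatorname{Re}\big[\rho(\cos\varphi+i\sin\varphi)(3-\ln\rho-i\varphi)\big]=\frac{\rho^2}2(3-\ln\rho)+\rho\,\varphi\sin\varphi .$$
Both summands are non-negative, since $\ln\rho\le\ln2<3$ and $\varphi\sin\varphi\ge0$.

If $\rho\le1$, then $\cos\varphi\le\frac12$, so $|\varphi|\ge\pi/3$, and $h\ge\rho\cdot\frac\pi3\cdot\frac{\sqrt3}2>0.9\rho$. If $1\le\rho\le2$, then $h\ge\frac{\rho^2}2(3-\ln2)\ge\frac\rho2(3-\ln2)>\rho$. In both cases $2h\ge\rho$.

**Step 3: the maximum principle.** On $|w|=1$, $w\ne1$, Step 2 and (14) give $|F(w)|\le se^{s\rho}e^{-2sh}\le s$. At $w=1$ we have $F(1)=R(1)=s$, since in (12) the $s$ singletons contribute $1$ each and the larger sets $0$. By the maximum principle $|F|\le s$ on $|w|\le1$.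

**Step 4: removing the weight.** Let $|w|\le1$ and $0<\rho=|1-w|\le1$. The argument of $1-w$ has modulus at most $\pi/2$, so $|\operatorname{Log}(1-w)|\le\ln\frac1\rho+\frac\pi2$, and the real part of $(1-w)(3-\operatorname{Log}(1-w))$ is at most $\rho(3+\frac\pi2+\ln\frac1\rho)\le\rho(5+\ln\frac1\rho)$. Hence
$$|R^*(w)|\le s\exp\!\Big(2s\rho\big(5+\ln\tfrac1\rho\big)\Big)\qquad(|w|\le1,\ 0<\rho=|1-w|\le1).\tag{15}$$
This is where the logarithm in Theorem C enters.

**Step 5: a full circle around $1$.** Let
$$u=5+\ln t,\qquad\varepsilon=\frac1{tu}\le1,$$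
and let $|z-1|=\varepsilon$. We bound $|R(z)|$ by $e^4s$.

If $|z|\le1$, (14) gives $|R(z)|\le se^{s\varepsilon}\le es$, because $s\varepsilon\le s/t\le1$.

If $|z|\ge1$, put $w=1/z$. Then $|w|\le1$ and $\rho=|1-w|=|z-1|/|z|$ satisfies $0<\rho\le\varepsilon\le1$. The function $\rho(5+\ln\frac1\rho)$ has derivative $4-\ln\rho>0$ on $(0,1]$, so it is increasing and we may replace $\rho$ by $\varepsilon$ in (15). Also $|z|^D\le(1+\varepsilon)^D\le e^{D\varepsilon}$, as $D\ge0$. Since $R(z)=z^DR^*(1/z)$,
$$|R(z)|=|z|^D|R^*(w)|\le s\exp\!\Big(D\varepsilon+2s\varepsilon\big(5+\ln\tfrac1\varepsilon\big)\Big).$$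
Here $5+\ln\frac1\varepsilon=5+\ln t+\ln u=u+\ln u\le2u$, so $2s\varepsilon(5+\ln\frac1\varepsilon)\le4su\varepsilon=\frac{4s}t$, and $D\varepsilon\le\frac Dt$. As $D=t-s-1$ and $s\le t-1$, $D+4s=t+3s-1\le4t-4$. So the exponent is at most $\frac{D+4s}t\le4$.

**Step 6: Cauchy's estimate.** From Step 5,
$$|R'(1)|\le\frac{e^4s}\varepsilon=e^4\,s\,t\,u\le e^4t^2u .$$
In the next line the edge number $e=e(G)$ is on the left and $e^4=54.59\ldots$ on the right is the numerical constant. By (13), with $\binom{s+1}2\le\binom t2\le\frac{t^2}2$ and $u\ge5$,
$$e(G)\le e^4t^2u+\frac{t^2}2\le\Big(e^4+\frac1{10}\Big)t^2u\le55\,t^2(5+\ln t).\tag{16}$$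

**Step 7: the bounds for $n-M(n)$.** Let $G$ be connected on $n\ge2$ vertices with $\operatorname{mult}_{-1}P_G=M(n)$, so that $t=n-M(n)\le n$. Then (16) gives $n-1\le e(G)\le55\,t^2(5+\ln t)\le55\,t^2(5+\ln n)$, so
$$n-M(n)=t\ge\sqrt{\frac{n-1}{55(5+\ln n)}} .$$
The inequality $n-M(n)\le\lceil2\sqrt n\,\rceil-1$ is Theorem A. $\blacksquare$

Thus $n-M(n)$ is of order $\sqrt n$ up to a factor $O(\sqrt{\log n})$, and in particular $M(n)=n-n^{1/2+o(1)}$. The argument does not determine whether the logarithm is needed.
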